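# Dihedral 2-groups: faithful algebraic modules that are not periodic

## Theorems A and B

Throughout, $K$ is a field of characteristic $2$, and modules are finite-dimensional left modules over a group algebra.

**Theorem A.** Let $K$ be any field of characteristic $2$ and $G$ a dihedral group of order $4q$, where $q\ge 2$ is a power of $2$. There is a faithful indecomposable $KG$-module $Y$, not induced from any proper subgroup, which is algebraic but neither projective nor periodic.

**Theorem B.** For each such $G$ and $K$ there are infinitely many isomorphism types of such modules $Y$, lying on infinitely many different components of the stable Auslander–Reiten quiver of $KG$. If $V_4$ is counted as a dihedral $2$-group, then $V_4$ is the only dihedral $2$-group for which the conjecture stated next holds.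

**Conjecture.** Let $M$ be a faithful, indecomposable module for a dihedral $2$-group $G$, not induced from a proper subgroup of $G$. Then $M$ is algebraic if and only if $M$ is periodic.

The conjecture comes from David A. Craven, "On the Tensor Products of Modules for Dihedral 2-Groups", arXiv:0801.2723 (2008). Theorem A says that it is false, for every dihedral $2$-group of order at least $8$ and every $K$; the implication that fails is "algebraic $\Rightarrow$ periodic". Whether faithful non-induced periodic modules are always algebraic is not decided here, and it is not needed to refute the conjecture.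

## Algebraic, periodic and induced modules

Tensor products are over $K$ with diagonal group action. The letter $K$ also denotes the trivial module, and $A\mid B$ means that $A$ is isomorphic to a direct summand of $B$.

**Definition (algebraic).** In the Green ring of $KG$, isomorphism classes of modules are added by direct sum and multiplied by tensor product, and formal differences are allowed. Following Alperin, a module $M$ is *algebraic* if it satisfies a nonzero polynomial with integer coefficients in this ring. Equivalently, only finitely many isomorphism types of indecomposable summands occur in the modules $M^{\otimes n}$, $n\ge 0$. We use the second form.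

For example, $K$ satisfies $x-1$. Since $KG\otimes KG$ is free of rank $|G|$, the module $KG$ satisfies $x^2-|G|x$. A permutation module is algebraic: its tensor powers are again permutation modules, hence direct sums of modules $K{\uparrow_L^G}$ with $L\le G$, and there are finitely many of these.

**Definition (Heller operator, periodic).** $\Omega(M)$ is the kernel of a projective cover of $M$. A non-projective indecomposable $M$ is *periodic* if $\Omega^n(M)\cong M$ for some $n\ge1$.

**Definition (induced).** $M$ is *induced from a proper subgroup* if $M\cong N{\uparrow_H^G}$ with $H<G$ proper and $N$ a $KH$-module.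

A non-example for both of the first two notions is $\Omega(K)$ for $V_4=\langle b,z\rangle$. We first need
$$\dim \Omega^n(K)=2n+1\qquad\text{for } V_4. \tag{1}$$
Put $y=1+b$ and $v=1+z$. In characteristic $2$ we have $y^2=1+b^2=0$, and likewise $v^2=0$, so $KV_4=K[y,v]/(y^2,v^2)$. The trivial module of $K[y]/(y^2)$ has a minimal resolution of rank $1$ in every degree, and the same holds for $v$. Tensoring the two gives a resolution of $K$ over $KV_4$ of rank $n+1$ in degree $n$. It is minimal because its differentials have image in the radical. So $\dim\Omega^{n+1}(K)=4(n+1)-\dim\Omega^n(K)$, and (1) follows by induction from $\dim\Omega^0(K)=1$. Next, tensor $0\to\Omega(K)\to P\to K\to0$ with $\Omega^n(K)$. Since $P\otimes\Omega^n(K)$ is projective, $\Omega(K)\otimes\Omega^n(K)\cong\Omega^{n+1}(K)\oplus(\text{proj})$. Hence $\Omega^n(K)$ is a summand of $\Omega(K)^{\otimes n}$ for all $n\geq 1$. These summands are indecomposable of unbounded dimension. So $\Omega(K)$ is not algebraic, and by (1) it is not periodic.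

**Known results that we quote.**

1. A direct sum is algebraic if and only if each summand is. Tensor products, restrictions and inductions of algebraic modules are algebraic. Hence an indecomposable module is algebraic if and only if its source is. Projective modules are algebraic.
2. Let $\Gamma$ be a component of the stable Auslander–Reiten quiver of $KG$, with $G$ a dihedral $2$-group. If $\Gamma$ contains non-periodic modules, then at most one module on $\Gamma$ is algebraic.
3. Let $G=V_4$ and let $M$ be a module with no nonzero projective summand. Then $M$ is algebraic if and only if it is a direct sum of periodic modules and trivial modules.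

We refer to these as Facts 1, 2 and 3. The vertices of the stable Auslander–Reiten quiver are the isomorphism types of non-projective indecomposable modules, and its arrows record irreducible maps; Fact 2 is all we use about it. Theorem A uses only Facts 1 and 3.

From textbooks we use the Krull–Schmidt theorem, Mackey's formula, Higman's criterion, and the following. For a $2$-group $P$ the algebra $KP$ is local, so projective modules are free, summands of free modules are free, and every module has a filtration by submodules with all quotients isomorphic to $K$. If $F$ is free over $KP$ and $U$ is any $KP$-module, then $F\otimes U$ is free. A nontrivial normal subgroup of $P$ meets the center $Z(P)$ nontrivially.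

## The Klein four-group

Take $V_4$ first. Let $M$ be a faithful indecomposable $KV_4$-module that is not induced from a proper subgroup. The only indecomposable projective module is $KV_4$, which is induced from the trivial subgroup, so $M$ is not projective. Also $M\not\cong K$, since $K$ is not faithful. Fact 3 now says that $M$ is algebraic if and only if it is periodic. **So the conjecture holds for $V_4$**, as Theorem B asserts.

Here is such a module. Let $N_2$ have basis $e_1,e_2,ye_1,ye_2$, where $y$ and $v$ kill $ye_1,ye_2$, and $ve_1=ye_2$, $ve_2=0$.

- It is faithful: $y\neq0$ and $v\ne0$, and $1+bz=y+v+yv$ sends $e_1$ to $ye_1+ye_2\neq0$.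
- It is indecomposable. The map $y$ induces an isomorphism from $N_2/yN_2$ to $yN_2$, and $T=y^{-1}v$ acts on $N_2/yN_2$ by $e_1\mapsto e_2\mapsto0$. Here $yN_2=\operatorname{rad}(KV_4)N_2$, so each summand in a proper decomposition of $N_2$ contributes a $T$-stable line to the $2$-dimensional space $N_2/yN_2$. The nilpotent map $T$ would vanish on both lines, but $T\ne0$.
- It is not induced. If $N_2\cong X{\uparrow_L}$ with $|L|\le 2$, then $X$ is indecomposable of dimension $|L|$, so $X\cong KL$ and $N_2\cong KV_4$. This is false because $yvN_2=0$.

We shall see in Lemma 3 that $N_2$ is periodic, in agreement with the conjecture for $V_4$.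

The obstruction to periodicity that we shall use comes from the trivial module of a four-subgroup.

**Lemma 1.** Let $P$ be a $2$-group, $V_1\le P$ with $V_1\cong V_4$, and $M$ an indecomposable $KP$-module with $K\mid M{\downarrow_{V_1}}$. Then $M$ is neither projective nor periodic.

*Proof.* If $M$ were projective, then so would be $M{\downarrow_{V_1}}$ and its summand $K$; but projective $KV_1$-modules are free of dimension divisible by $4$. Suppose $\Omega^m(M)\cong M$ with $m\ge1$. Restriction takes projectives to projectives, so for every $n\ge1$
$$\Omega^{mn}(M{\downarrow_{V_1}})\oplus(\text{proj})\cong M{\downarrow_{V_1}} .$$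
Hence $\Omega^{mn}(K)$ is a summand of $M{\downarrow_{V_1}}$ for all $n\ge1$. By (1) it has dimension $2mn+1$, which exceeds $\dim M$ for large $n$, a contradiction. $\square$

## Ordinary induction produces only induced modules

Suppose we look for an algebraic, non-periodic module for a larger dihedral group $G$. Fact 3 gives many algebraic modules for the four-subgroups, and Fact 1 offers operations that preserve algebraicity: direct sums, summands, tensor products, restriction, induction. The sensible first attempt is to induce algebraic modules from proper subgroups, tensor the results, and take summands.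

This cannot work, at least for $K$ algebraically closed. Green's indecomposability theorem then says that, in a $2$-group, inducing an indecomposable module gives an indecomposable module. So if $X=\bigoplus X_i$ with $X_i$ indecomposable, the indecomposable summands of $X{\uparrow_L^G}$ are exactly the $X_i{\uparrow_L^G}$, all induced from $L$. Tensoring does not help, since $X{\uparrow_L^G}\otimes M\cong(X\otimes M{\downarrow_L}){\uparrow_L^G}$ for every $KG$-module $M$. Once a module is induced from a proper subgroup, its summands, and those of its products with anything, remain induced.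

So we need another way to pass from a subgroup to $G$ that preserves algebraicity, one not in the list of Fact 1. It will be *tensor induction*: take the tensor product of the conjugates of a module instead of their direct sum.

## A criterion with the subgroup $H_1$

Before constructing anything, let us see which properties will suffice. Let $G=\langle a,b\rangle$ be dihedral of order $4q$, with $a^2=b^2=1$ and $g=ab$ of order $2q$. Put $z=g^q$. The center of $G$ is $Z=\langle z\rangle$, of order $2$. Put
$$V=\langle b,z\rangle\cong V_4,\quad |G:V|=q;\qquad H_1=\langle a,g^2\rangle,\quad |G:H_1|=2 .$$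
As $q$ is even, $z\in H_1$. The elements of $H_1$ outside $\langle g\rangle$ are the $ag^{2i}$, whereas $b=ag$ and $bz=ag^{q+1}$. So $b,bz\notin H_1$, and
$$V\cap H_1=Z,\qquad H_1V=G . \tag{2}$$
Hence every coset in $G/V$ is $hV$ with $h\in H_1$, and $h$ is unique up to multiplication by $z$. For $D_8$ we have $q=2$, $H_1=\langle a,z\rangle$, and the cosets are $V$ and $aV$.

**Lemma 2.** Let $Y$ be a faithful indecomposable $KG$-module with $K\mid Y{\downarrow_{H_1}}$. Then $Y$ is neither projective nor periodic, and it is not induced from a proper subgroup.

*Proof.* **Step 1.** We rule out projective and periodic. The group $V_1=\langle a,z\rangle\cong V_4$ lies in $H_1$, so $K\mid Y{\downarrow_{V_1}}$, and Lemma 1 applies.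

**Step 2.** We reduce "not induced" to subgroups of index $2$. A proper subgroup of a $2$-group lies in a subgroup of index $2$. By transitivity of induction, it suffices to exclude $Y\cong X{\uparrow_L^G}$ with $|G:L|=2$.

**Step 3.** We exclude $L\neq H_1$. Then $LH_1=G$, and $Q=L\cap H_1$ is a proper subgroup of $H_1$, of index $2$. There is a single double coset, so Mackey's formula gives $Y{\downarrow_{H_1}}\cong(X{\downarrow_Q}){\uparrow^{H_1}}$. Thus $K$ is a summand of a module induced from $Q$; that is, $K$ is relatively $Q$-projective for $H_1$. By Higman's criterion $\mathrm{id}_K=\operatorname{Tr}_Q^{H_1}(\lambda)$ for some $\lambda\in\operatorname{End}_{KQ}(K)=K$. But $\operatorname{Tr}_Q^{H_1}(\lambda)=|H_1:Q|\,\lambda=0$, a contradiction.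

**Step 4.** We exclude $L=H_1$; this is where faithfulness enters. The module $X$ is indecomposable because $Y$ is. Mackey's formula gives $Y{\downarrow_{H_1}}\cong X\oplus bX$, with $bX$ the conjugate module, which is also indecomposable. By Krull–Schmidt, $K\cong X$ or $K\cong bX$; in the second case $X$ has dimension $1$, so again $X\cong K$. Hence $Y\cong K{\uparrow_{H_1}^G}$, on which the central element $z\in H_1$ acts trivially. This contradicts faithfulness. $\square$

To prove Theorem A it now suffices to find an *algebraic* faithful indecomposable $Y$ with $K\mid Y{\downarrow_{H_1}}$. The two obvious modules with this summand, $K$ and $K{\uparrow_{H_1}^G}$, are algebraic but not faithful.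

## Tensor induction preserves algebraicity

**Definition (tensor induction).** Let $H\le G$ and let $N$ be a $KH$-module. Write
$$N{\uparrow}=KG\otimes_{KH}N=\bigoplus_{s\in G/H}N_s,\qquad N_{tH}=t\otimes N,$$
so that $x\in G$ maps $N_s$ isomorphically to $N_{xs}$. Define $N{\uparrow^{\otimes G}}=\bigotimes_{s\in G/H}N_s$, where $x\in G$ acts through the maps $N_s\to N_{xs}$ on the factors.

Its dimension is $(\dim N)^{|G:H|}$. The map $t\otimes(n\otimes n')\mapsto(t\otimes n)\otimes(t\otimes n')$ from $(N\otimes N')_s$ to $N_s\otimes N'_s$ is well defined: replacing $t$ by $th$ with $h\in H$ is the same as letting $h$ act on $n$ and $n'$, on both sides. It commutes with the maps given by $x\in G$. Hence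
$$(N\otimes N'){\uparrow^{\otimes G}}\cong N{\uparrow^{\otimes G}}\otimes N'{\uparrow^{\otimes G}} . \tag{3}$$

**Example.** Let $G=D_8$ and let $N_1$ have basis $e_1,ye_1$ with $y(ye_1)=0$ and $v=0$. This is the permutation module of $V$ on $V/Z$, with permuted basis $e_1,\,be_1=e_1+ye_1$. Let $E=N_1{\uparrow_V^{\otimes G}}$, of dimension $4$, with basis the tensors $n\otimes(a\otimes n')$, $n,n'\in\{e_1,be_1\}$. Here $a$ exchanges the two positions. From $abab=z$ we get $ba=(az)b$, and $z$ acts trivially on $N_1$, so $b(a\otimes n)=a\otimes bn$. Thus $b$ swaps $e_1$ and $be_1$ in both positions at once. There are two orbits of size $2$: that of $e_1\otimes(a\otimes e_1)$, with stabilizer $\langle a,z\rangle=H_1$, and that of $e_1\otimes(a\otimes be_1)$, with stabilizer $\langle g\rangle$. So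
$$E\cong K{\uparrow_{H_1}^G}\oplus K{\uparrow_{\langle g\rangle}^G}.$$
Tensor induction produced the summand $K{\uparrow_{H_1}^G}$, with $K$ in its restriction to $H_1$. But it is exactly the module met in Step 4 of Lemma 2, and $z$ acts trivially on it. The remedy will be to replace $N_1$ by a module on which $z$ acts nontrivially, chosen with care. First comes the general fact.

**Proposition 1.** Let $G$ be any finite group and $H\le G$. If $N$ is an algebraic $KH$-module, then $E=N{\uparrow^{\otimes G}}$ is algebraic.

*Proof.* **Step 1.** We fix the finite data. As $N$ is algebraic, there are $KH$-modules $L_1,\dots,L_r$ such that every $N^{\otimes n}$ is isomorphic to a direct sum of copies of the $L_i$.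

**Step 2.** We decompose $E^{\otimes n}$ for a fixed $n$. Write $N^{\otimes n}=\bigoplus_{i\in I}A_i$ with isomorphisms $\alpha_i:A_i\to L_{c(i)}$. By (3), and by expanding a tensor product of direct sums,
$$E^{\otimes n}\cong(N^{\otimes n}){\uparrow^{\otimes G}}=\bigoplus_{f:\,G/H\to I}E_f,\qquad E_f=\bigotimes_{s}(A_{f(s)})_s .$$
An element $x\in G$ sends $(A_{f(s)})_s$ to $(A_{f(s)})_{xs}$, so $xE_f=E_{xf}$ with $(xf)(s)=f(x^{-1}s)$. Thus $G$ permutes the subspaces $E_f$. The sum over one orbit is the module induced from the stabilizer $S_f$ of $f$, so
$$E^{\otimes n}\cong\bigoplus_f(E_f){\uparrow_{S_f}^G},$$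
with $f$ running over orbit representatives. By the definition of $S_f$, the function $f$ is constant on $S_f$-orbits in $G/H$.

**Step 3.** We show that the $E_f$ come from a finite list independent of $n$. For $S\le G$ and $\varphi:G/H\to\{1,\dots,r\}$ constant on $S$-orbits, put
$$E(S,\varphi)=\bigotimes_s(L_{\varphi(s)})_s,$$
with $x\in S$ mapping $(L_{\varphi(s)})_s$ to $(L_{\varphi(s)})_{xs}=(L_{\varphi(xs)})_{xs}$. This is a $KS$-module. For $s=tH$ consider
$$(A_{f(s)})_s\to(L_{c(f(s))})_s,\qquad t\otimes m\mapsto t\otimes\alpha_{f(s)}(m).$$
It does not depend on the choice of $t$, because $\alpha_{f(s)}$ is $KH$-linear. For $x\in S_f$, the vector $x(t\otimes m)=xt\otimes m$ lies over the coset $xs$ and goes to $xt\otimes\alpha_{f(xs)}(m)=xt\otimes\alpha_{f(s)}(m)$, since $f(xs)=f(s)$. So these maps combine to a $KS_f$-isomorphism $E_f\cong E(S_f,c\circ f)$.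

**Step 4.** We conclude. There are only finitely many pairs $(S,\varphi)$. Every indecomposable summand of every $E^{\otimes n}$ is a summand of one of the finitely many modules $E(S,\varphi){\uparrow_S^G}$. By Krull–Schmidt there are finitely many isomorphism types. $\square$

## The four-group modules $N_k$

Recall $y=1+b$, $v=1+z$ and $KV=K[y,v]/(y^2,v^2)$. For every $KV$-module $W$ we have $\operatorname{rad}(KV)W=yW+vW$.

**Definition ($N_k$).** For $k\ge1$ let $N_k$ have basis $e_1,\dots,e_k,ye_1,\dots,ye_k$, with $y(ye_i)=v(ye_i)=0$ and
$$ve_i=ye_{i+1}\ (i<k),\qquad ve_k=0 .$$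
Here $y^2=v^2=0$ and $yv=vy=0$, so this is a $KV$-module. It is free over $K\langle b\rangle=K[y]/(y^2)$, with basis $e_1,\dots,e_k$, and $\operatorname{rad}(KV)N_k=yN_k=\langle ye_1,\dots,ye_k\rangle$. For $k=1,2$ these are the modules already met.

**Lemma 3.** $\Omega N_k\cong N_k$; each indecomposable summand of $N_k$ is periodic, and $N_k$ is algebraic.

*Proof.* Let $p_1,\dots,p_k$ be the free basis of $(KV)^k$. As $e_1,\dots,e_k$ map to a basis of $N_k/\operatorname{rad}(KV)N_k$, the map $p_i\mapsto e_i$ is a projective cover. Its kernel has dimension $4k-2k=2k$. It contains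
$$r_i=vp_i+yp_{i+1}\ (i<k),\qquad r_k=vp_k .$$
We compute $yr_i=yvp_i$ for all $i$, $vr_i=yvp_{i+1}=yr_{i+1}$ for $i<k$, and $vr_k=0$. The $2k$ elements $r_i,yr_i$ are linearly independent: the coefficients of $vp_1,\dots,vp_k$ separate the $r_i$, and the $yr_i=yvp_i$ are further basis vectors. So they form a basis of the kernel, and $e_i\mapsto r_i$, $ye_i\mapsto yr_i$ is an isomorphism $N_k\cong\Omega N_k$.

Since $yvN_k=0$ and $yv\,KV\neq0$, the module $N_k$ has no projective summand. So $\Omega$ permutes the finitely many isomorphism types of its indecomposable summands, and each is periodic. By Fact 3, $N_k$ is algebraic. $\square$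

## A fixed vector in the tensor-induced module

Fix $k\ge2$, put $N=N_k$ and $E=N{\uparrow_V^{\otimes G}}$. **By Proposition 1 and Lemma 3, $E$ is algebraic.** It is a module of dimension $(2k)^q$. We record four facts about $E$; the fourth is the one that fails for $k=1$.

**Step (a): $E$ is free over $K\langle b\rangle$.** This will let us compute the kernel of $y$ on summands. The group $V$ fixes the coset $V\in G/V$ and permutes the others, so
$$E{\downarrow_V}\cong N\otimes U,\qquad U=\bigotimes_{s\neq V}N_s . \tag{4}$$
As $N$ is free over $K\langle b\rangle$, so is $N\otimes U$.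

**Step (b): a $G$-homomorphism $\pi:E\to K$.** This will detect the vector we want. Let $\varepsilon:N\to K$ be the linear map with $\varepsilon(e_k)=1$ that kills all other basis vectors. It kills $\operatorname{rad}(KV)N$, so $\varepsilon(xn)=\varepsilon(n)$ for $x\in V$. Therefore $t\otimes n\mapsto\varepsilon(n)$ is a well-defined linear form on each $N_s$. So
$$\pi\Bigl(\bigotimes_s t_s\otimes n_s\Bigr)=\prod_s\varepsilon(n_s)$$
is well defined. Multiplying by $x\in G$ replaces $t_s\otimes n_s$ by $xt_s\otimes n_s$, now over $xs$, and leaves the product unchanged. Thus $\pi$ is a $KG$-homomorphism onto the trivial module, and $\pi(yE)=\pi(vE)=0$.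

**Step (c): an $H_1$-fixed vector $e$ with $\pi(e)=1$.** This will give the summand $K$ on restriction to $H_1$. By (2) we may index $G/V$ by cosets $hV$ with $h\in H_1$. Put
$$e=\bigotimes_{hV}(h\otimes e_k).$$
It is well defined: $h$ is unique up to the factor $z$, and $ze_k=e_k$ because $ve_k=0$. For $x\in H_1$ we have $x(h\otimes e_k)=xh\otimes e_k$ with $xh\in H_1$ a representative of $xhV$, so $xe=e$. Clearly $\pi(e)=1$.

**Step (d): $ye\in vE$.** This will force $z$ to act nontrivially on the summand we choose. As $H_1$ is normal, $bh=(bhb^{-1})b$ with $bhb^{-1}\in H_1$. So $b(h\otimes e_k)=bhb^{-1}\otimes be_k$. The vector $be_k=e_k+ye_k$ is $z$-fixed, so again the choice of representatives does not matter. When $hV$ runs over $G/V$, so does $bhb^{-1}V=bhV$. Hence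
$$be=\bigotimes_{hV}\bigl(h\otimes(e_k+ye_k)\bigr).$$
So $ye=e+be$ is the sum, over nonempty sets $T$ of cosets, of the tensors with factors $h\otimes ye_k$ at positions in $T$ and $h\otimes e_k$ elsewhere. It suffices to show that each such tensor lies in $vE$. As $z$ is central, it fixes every coset and $z(h\otimes n)=h\otimes zn$. All the factors $h\otimes e_k$ and $h\otimes ye_k$ are $z$-fixed. **Because $k\ge2$, we have $ye_k=ve_{k-1}$.** Choose one position in $T$ and replace $ye_k$ there by $e_{k-1}$, obtaining a tensor $m$. Then $zm$ differs from $m$ only at that position, and $(1+z)m$ has the factor $h\otimes(1+z)e_{k-1}=h\otimes ye_k$ there. So $vm$ is the given tensor.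

For $G=D_8$ and $k=2$ this reads
$$ye=ye_2\otimes(a\otimes e_2)+e_2\otimes(a\otimes ye_2)+ye_2\otimes(a\otimes ye_2)$$
$$=v\bigl(e_1\otimes(a\otimes e_2)+e_2\otimes(a\otimes e_1)+e_1\otimes(a\otimes ye_2)\bigr).$$
For $k=1$ the vector $ye$ is still nonzero, but $vE=0$, so (d) fails. This is what went wrong in the example with $N_1$.

## Choosing the summand: proof of Theorem A

**Step 1.** We choose $Y$. Write $E=\bigoplus_jY_j$ with $Y_j$ indecomposable, and $e=\sum_je_j$ with $e_j\in Y_j$. Since $\sum_j\pi(e_j)=1$, some $\pi(e_j)\ne0$. Put $Y=Y_j$ and $e_Y=e_j$. By Fact 1, $Y$ is algebraic, being a summand of $E$.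

**Step 2.** We verify $K\mid Y{\downarrow_{H_1}}$. The projection $E\to Y$ is a $KG$-map, so $e_Y$ is $H_1$-fixed. Since $\pi(e_Y)\neq0$, the composite
$$K\xrightarrow{\,1\mapsto e_Y\,}Y\xrightarrow{\ \pi\ }K$$
is a nonzero composite of $KH_1$-maps, so $K$ splits off.

**Step 3.** We verify that $Y$ is faithful. Otherwise the kernel of the action is a nontrivial normal subgroup of $G$. It meets $Z(G)=\langle z\rangle$ nontrivially, so it contains $z$, and $vY=0$. Projecting (d) to $Y$ gives $ye_Y\in vY=0$. By (a), $Y$ is a summand of a free $K\langle b\rangle$-module, hence free over $K[y]/(y^2)$, so $\ker(y|_Y)=yY$. Thus $e_Y\in yY$, and $\pi(e_Y)=0$ by (b), a contradiction.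

**Step 4.** We conclude. $Y$ is indecomposable, faithful and algebraic, with $K\mid Y{\downarrow_{H_1}}$. By Lemma 2 it is neither projective nor periodic and not induced from a proper subgroup. **This proves Theorem A and disproves the conjecture.** For $G=D_8$ and $k=2$ we have $\dim E=16$, so over every field of characteristic $2$ there is a counterexample of dimension at most $16$. $\blacksquare$

## Chains $yw_i=vw_{i+1}$ and infinitely many components

The construction depends on $k\ge2$. Write $E_k,Y_k,e_{Y_k}$ for the objects above, with $e\in E_k$ the fixed vector. We want infinitely many isomorphism types among the $Y_k$. The first thought is to compare dimensions: $\dim E_k=(2k)^q$ grows. But $Y_k$ is only some summand of $E_k$, and nothing above bounds its dimension from below in terms of $k$. We need an invariant which is visible at the vector $e_{Y_k}$ and which survives projection to a summand. Step (d) suggests one: it solved $ye=vf_1$, and we can ask how often this can be repeated.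

**Definition ($D_j$).** For a $KV$-module $W$ and $j\ge0$ let
$$D_j(W)=\{w_0\in W:\ \exists\,w_1,\dots,w_j\in W,\ yw_i=vw_{i+1}\text{ for }0\le i<j\}.$$
These are subspaces of $W$, decreasing in $j$, and $KV$-homomorphisms $W\to W'$ map $D_j(W)$ into $D_j(W')$.

**Example.** In $N_k$ the chain $e_k,e_{k-1},\dots,e_1$ satisfies $ye_{i+1}=ve_i$, so $e_k\in D_{k-1}(N_k)$. More precisely, for $0\le j\le k$,
$$D_j(N_k)=\langle e_{j+1},\dots,e_k\rangle+\operatorname{rad}(KV)N_k .$$
The inclusion $\supseteq$ is clear by shifting indices down, since $y$ and $v$ kill the radical. Conversely, let $w_0\equiv\sum c_ie_i$ modulo the radical, with chain $w_0,\dots,w_j$. The equation $yw_i=vw_{i+1}$ says that the coefficient of $e_1$ in $w_i$ is $0$ and that, for $m<k$, the coefficient of $e_m$ in $w_{i+1}$ is that of $e_{m+1}$ in $w_i$. So $e_m$ has coefficient $c_{m+i}$ in $w_i$ whenever $m+i\le k$. Taking $m=1$ and $i=0,\dots,j-1$ gives $c_1=\dots=c_j=0$. In particular $D_k(N_k)=\operatorname{rad}(KV)N_k$, while $D_{k-1}(N_k)\not\subseteq\operatorname{rad}(KV)N_k$.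

We now prove the two halves of this for $Y_k$: long chains start outside the radical (Lemma 4), but in each fixed module they are bounded (Lemma 5).

**Lemma 4.** $e\in D_{k-1}(E_k)$. Hence $e_{Y_k}\in D_{k-1}(Y_k)$, while $e_{Y_k}\notin\operatorname{rad}(KV)Y_k$.

*Proof.* **Step 1.** We set up submodules in which the chain will live. For $1\le r\le k$ let $N^{[r]}$ be the span of the $e_j,ye_j$ with $r\le j\le k$. It is a submodule of $N_k$. Let $E^{[r]}=N^{[r]}{\uparrow_V^{\otimes G}}\subseteq E_k$; so $E^{[1]}=E_k$ and $E^{[r]}\subseteq E^{[r-1]}$.

**Step 2.** We show how one link of the chain is obtained, in the following claim: *if $2\le r\le k$, $w\in E^{[r]}$, $vw=0$ and $\pi(w)=0$, then $w\in vE^{[r-1]}$.*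

Fix representatives $h\in H_1$ of the cosets. As $z$ is central, $z(h\otimes n)=h\otimes zn$. So, as a $KZ$-module, $E^{[r]}$ is the tensor product of $q$ copies of
$$N^{[r]}{\downarrow_Z}=Ke_k\oplus Kye_r\oplus F,$$
where $F$ is free, with basis the vectors $e_j$ and $ye_{j+1}=ve_j$ for $r\le j<k$. The dimensions agree: $2(k-r+1)=1+1+2(k-r)$. A tensor product with a free factor is free. So $E^{[r]}{\downarrow_Z}$ is the direct sum of a free module and the trivial module spanned by the tensors with all factors in $\{h\otimes e_k,\ h\otimes ye_r\}$. On a free $KZ$-module the kernel of $v$ equals its image. Since $vw=0$, the vector $w$ is a linear combination of the tensors just named plus an element of $vE^{[r]}$.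

Now $\pi$ kills $vE_k$ and every tensor with a factor $h\otimes ye_r$, and $\pi(e)=1$. So the coefficient of $e$ in this combination is $\pi(w)=0$. Each remaining tensor has a factor $h\otimes ye_r=h\otimes ve_{r-1}$, and all its factors are $z$-fixed. Replacing $ye_r$ by $e_{r-1}$ at one such position gives a tensor $m\in E^{[r-1]}$ with $vm$ equal to the given tensor, exactly as in (d). As also $vE^{[r]}\subseteq vE^{[r-1]}$, the claim follows.

**Step 3.** We iterate the claim. Put $f_0=e\in E^{[k]}$. Since $z\in H_1$ fixes $e$, we have $vyf_0=yve=0$. Suppose $f_i\in E^{[k-i]}$ with $vyf_i=0$ and $k-i\ge2$. Then $yf_i\in E^{[k-i]}$ is killed by $v$, and $\pi(yf_i)=0$. The claim with $r=k-i$ gives $f_{i+1}\in E^{[k-i-1]}$ with $yf_i=vf_{i+1}$. Moreover $vyf_{i+1}=y(vf_{i+1})=y^2f_i=0$, so the process continues. It produces $f_1,\dots,f_{k-1}$, and $e\in D_{k-1}(E_k)$.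

**Step 4.** We pass to $Y_k$. The projection $E_k\to Y_k$ gives $e_{Y_k}\in D_{k-1}(Y_k)$. Finally $\pi(\operatorname{rad}(KV)Y_k)=0\ne\pi(e_{Y_k})$. $\square$

**Lemma 5.** Let $W$ be a direct summand of $N_l\otimes U$ for some $l\ge1$ and some $KV$-module $U$. Then $D_J(W)\subseteq\operatorname{rad}(KV)W$ for some $J$.

*Proof.* Let $\bar K$ be an algebraic closure of $K$; bars on modules and subspaces denote $\bar K\otimes_K-$.

**Step 1.** We show that many elements of $\bar KV$ act freely on $\bar W$, not only $y$. Let $\mu\in\bar K$ and $u=y+\mu v$; then $u^2=0$. We claim that $\bar W$ is free over $\bar K[u]/(u^2)$. On $\bar N_l$ we have $ue_i=ye_i+\mu\,ye_{i+1}$ for $i<l$ and $ue_l=ye_l$, and $u$ kills all $ye_i$. So $u$ has rank $l=\tfrac12\dim\bar N_l$, and $\bar N_l$ is free over $\bar K[u]/(u^2)$. Next, $\bar U$ has a filtration by $\bar KV$-submodules with trivial one-dimensional quotients. Hence $\bar N_l\otimes\bar U$ has a filtration by $\bar KV$-submodules with all quotients isomorphic to $\bar N_l$. An extension of free modules splits and is free, so $\bar N_l\otimes\bar U$ is free over $\bar K[u]/(u^2)$. (We use the filtration because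 $u$ is not of the form $1+x$ with $x\in V$ in general.) Finally, direct summands of free $\bar K[u]/(u^2)$-modules are free, as this algebra is local. Consequently
$$\ker(u|_{\bar W})=u\bar W\qquad\text{for } u=y+\mu v,\ \mu\in\bar K. \tag{5}$$

**Step 2.** We turn infinite chains into a linear map. As $W$ is finite-dimensional, there is $J$ with $D_j(W)=D_J(W)=:D$ for all $j\ge J$. Let $w\in D=D_{J+1}(W)$, with chain $w,w_1,\dots,w_{J+1}$. Then $yw=vw_1$, and $w_1\in D_J(W)=D$. Making such a choice for each vector of a basis of $D$, we get a linear map $S:D\to D$ with
$$yw=vSw\qquad(w\in D).$$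

**Step 3.** We use the Jordan form of $S$ to show $D\subseteq\operatorname{rad}(KV)W$. Over $\bar K$, the space $\bar D$ has a basis consisting of Jordan chains $w^{(1)},w^{(2)},\dots$ with $Sw^{(r)}=\mu w^{(r)}+w^{(r-1)}$ and $w^{(0)}=0$. Fix one chain, with eigenvalue $\mu$, and let $u=y+\mu v$. In characteristic $2$,
$$uw^{(r)}=vSw^{(r)}+\mu vw^{(r)}=vw^{(r-1)} .$$
We show by induction that $w^{(r)}\in u\bar W+v\bar W$; for $r=0$ this is trivial. If $w^{(r-1)}=u\alpha+v\beta$, then $uw^{(r)}=vw^{(r-1)}=uv\alpha$, since $v^2=0$. So $w^{(r)}+v\alpha\in\ker(u|_{\bar W})=u\bar W$ by (5), and $w^{(r)}\in u\bar W+v\bar W$. Now $u\bar W+v\bar W=y\bar W+v\bar W$, which is independent of $\mu$. Hence $\bar D\subseteq\overline{\operatorname{rad}(KV)W}$. Inclusions between subspaces of $W$ can be tested after extension to $\bar K$, so $D\subseteq\operatorname{rad}(KV)W$. $\square$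

## Proof of Theorem B

**Step 1.** We show that each isomorphism type occurs among the $Y_k$ for only finitely many $k$. Suppose a module $Y$ were isomorphic to $Y_k$ for infinitely many $k$. Let $l$ be one of these values. By (4), $Y{\downarrow_V}$ is a summand of $N_l\otimes U$ for some $U$, so Lemma 5 gives $J$ with $D_J(Y)\subseteq\operatorname{rad}(KV)Y$. Now choose $k$ with $Y\cong Y_k$ and $k-1\ge J$. Lemma 4 gives $D_J(Y)\supseteq D_{k-1}(Y)\not\subseteq\operatorname{rad}(KV)Y$, a contradiction. Hence $\{Y_k:k\ge2\}$ contains infinitely many isomorphism types.

**Step 2.** We separate the components. By the proof of Theorem A, each $Y_k$ is faithful, indecomposable, not induced from a proper subgroup, algebraic, and neither projective nor periodic. So the component of the stable Auslander–Reiten quiver containing $Y_k$ contains a non-periodic module, and by Fact 2 it contains at most one algebraic module. Non-isomorphic $Y_k$ therefore lie on different components, and infinitely many components occur.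

**Step 3.** We settle the last sentence of the theorem. For $V_4$ the conjecture holds, as shown in the section on the Klein four-group. By Theorem A it fails for every dihedral $2$-group of order at least $8$, over every field of characteristic $2$. $\blacksquare$
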